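# Relations under Implication and Composition: an Equational Theory that No Algorithm Decides

## Equations in $\to$ and $;$ that look decidable

Fix a set $X$ and a transitive relation $\top\subseteq X\times X$. We calculate with the subrelations of $\top$, using two operations:
$$a\to b=(\top\setminus a)\cup b,\qquad a;b=\{(x,z):\exists y\ (x,y)\in a,\ (y,z)\in b\}.$$
The first is classical implication relative to $\top$. The second is composition, and it stays inside $\top$ because $\top$ is transitive. Write $\mathfrak S(\top)=(\wp(\top),\to,;)$. An algebra $(S,\to,;)$ is a **representable implication semigroup** if it embeds into some $\mathfrak S(\top)$ with $\top$ transitive. We want to know whether there is an algorithm that, given two terms $s,t$ in $\{\to,;\}$, decides whether $s=t$ holds in all representable implication semigroups. It is the same to ask for validity in all $\mathfrak S(\top)$: each $\mathfrak S(\top)$ is representable, and equations pass to subalgebras and isomorphic copies. The question comes from Andrew Lewis-Smith and Jaš Šemrl, "Implication Algebras and Implication Semigroups of Binary Relations", arXiv:2301.02266 (2023).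

Two abbreviations will be used all the time:
$$a\vee b:=(a\to b)\to b,\qquad 1:=a\to a .$$
In $\mathfrak S(\top)$ the first is $(a\setminus b)\cup b=a\cup b$ and the second is $\top$, whatever $a$ is. As an example, let $\top$ be the relation $<$ on $\{0,1,2\}$. Then $\top=\{(0,1),(1,2),(0,2)\}$, $1;1=\{(0,2)\}$ and $1;1;1=\emptyset$.

It is known that the analogous equational theory of representable Boolean semigroups is undecidable, and consequently so is ours after adding a constant $0$ for $\emptyset$; with $0$ we can write $\neg a=a\to 0$ and get all Boolean operations. Our signature has no $0$, and no term can replace it. Indeed, in $\mathfrak S(X\times X)$ with $X\neq\emptyset$ we have $\top\to\top=\top$ and $\top;\top=\top$, so every term takes the value $\top$ when all its variables do. No term is constantly $\emptyset$, and none is complementation. In particular $\{\top\}$ is a one-element representable implication semigroup that does not contain $\emptyset$.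

So the first guess is: *the theory without $0$ is decidable.* The simplest cases agree with it.

*Only $\to$.* Whether a pair of $\top$ lies in $a\to b$ depends only on whether it lies in $a$ and in $b$, by the truth table of implication. Hence an equation in $\to$ alone that is a classical equivalence holds everywhere. Conversely, with $\top=\{(0,0)\}$ the elements $\emptyset,\top$ are the two truth values, so a valid equation is a classical equivalence. Truth tables decide this fragment.

*Only $;$.* An equation is then between two words. Let $w$ have length $\ell$, let $\top$ be $<$ on $\{0,\dots,\ell\}$, and let each variable $x$ be the set of pairs $(p-1,p)$ for which the $p$-th letter of $w$ is $x$. The only walk from $0$ to $\ell$ along such pairs spells $w$, so $(0,\ell)$ lies in the value of a word $w'$ exactly when $w'=w$. So only identical words are equal.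

*Only $\vee$ and $;$.* By distributivity, each term is a join of words. By the same path, $w\le w_1\vee\dots\vee w_n$ is valid exactly when $w$ is one of the $w_i$. This is decidable again.

The guess is nevertheless wrong, and wrong already for equations in a single variable.

## Three undecidability theorems

**Definition 1.** Let $\mathcal V$ be the class of all algebras $(A,\to,;)$ such that

* (V1) $(A,\to)$ embeds into the $\to$-reduct of a Boolean algebra;
* (V2) $;$ is associative;
* (V3) $a;(b\vee c)=(a;b)\vee(a;c)$ and $(b\vee c);a=(b;a)\vee(c;a)$.

Every $\mathfrak S(\top)$ is in $\mathcal V$: take the Boolean algebra $\wp(\top)$, and note that composition is associative and distributes over unions. Since (V1)–(V3) pass to subalgebras and isomorphic copies, every representable implication semigroup is in $\mathcal V$. The class does not ask that a least element be absorbing: the two-element Boolean algebra with $a;b=1$ for all $a,b$ is in $\mathcal V$, and there $0;0=1$.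

In any $A\in\mathcal V$ the element $1=a\to a$ is the top of the ambient Boolean algebra, $\vee$ is its join (since $\neg(\neg a\vee b)\vee b=a\vee b$), and $a\le b$ holds iff $a\to b=1$. Also $;$ is monotone: if $b\le c$ then $a;c=a;(b\vee c)=(a;b)\vee(a;c)\ge a;b$, and likewise on the other side.

A set of finite objects is $\Sigma^0_1$ if it is recursively enumerable; it is $\Sigma^0_1$-complete if, moreover, every r.e. set has a computable many-one reduction to it.

**Theorem 1.** The equational theory generated by the class of representable implication semigroups is undecidable; it is $\Sigma^0_1$-complete.

**Theorem 2 (one variable).** There is a strict partial order $\top_0$ on a countable set such that, for every class $K$ with $\mathfrak S(\top_0)\in K\subseteq\mathcal V$, the set of one-variable $\{\to,;\}$-equations valid in $K$ is undecidable. In particular the one-variable equational theory of representable implication semigroups is undecidable (indeed $\Sigma^0_1$-complete).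

**Theorem 3 (two variables, full squares, finite bases).**
(a) For every $K$ with $\mathfrak S(\omega\times\omega)\in K\subseteq\mathcal V$, the set of two-variable equations valid in $K$ is undecidable.
(b) If $K\subseteq\mathcal V$ consists of finite algebras and contains $\mathfrak S(n\times n)$ for all finite $n\ge1$, then the set of two-variable equations valid in $K$ is undecidable. In particular the two-variable equational theory of $\{\mathfrak S(\top):\top\text{ a transitive relation on a finite set}\}$ is not recursively enumerable.

The number of variables in Theorem 2 is best possible: the signature has no constants, so without variables there are no terms. We do not determine whether the *one-variable* theories of the full squares $\mathfrak S(X\times X)$, or of the algebras on finite bases, are decidable.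

Undecidability enters through semigroups. A finite presentation $\langle x_1,\dots,x_k\mid s_i=t_i\ (i\le n)\rangle$, with nonempty words $s_i,t_i$, defines a semigroup $S$: the free semigroup on $x_1,\dots,x_k$ modulo the congruence generated by the pairs $(s_i,t_i)$. Its word problem asks, for two nonempty words, whether they are equal in $S$. A semigroup **quasi-identity** is an implication
$$Q:\quad s_1=t_1\ \&\cdots\&\ s_n=t_n\ \Rightarrow\ s=t$$
between nonempty words in $x_1,\dots,x_k$. For example, $x_1x_2=x_2\Rightarrow x_1x_1x_2=x_2$ holds in all semigroups. On the other hand $x_1x_1=x_1x_1x_1\Rightarrow x_1=x_1x_1$ fails in the semigroup $\{g,o\}$ in which all products are $o$: at $x_1=g$ the premise reads $o=o$ and the conclusion reads $g=o$.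

We use these facts.

* **Fact A** (Markov (1947), Post (1947)). There is a finite semigroup presentation with undecidable word problem. Post's encoding of Turing machines gives one whose word problem is $\Sigma^0_1$-complete under many-one reductions.
* **Fact B** (Yu. Sh. Gurevich, *The problem of equality of words for certain classes of semigroups*, Algebra i Logika 5 (1966), no. 5, 25–35). It is undecidable whether a given quasi-identity holds in all finite semigroups.
* **Fact C** (Gödel's completeness theorem). The set of logically valid first-order sentences is recursively enumerable.

From now on, fix a presentation $\langle x_1,\dots,x_k\mid s_i=t_i\ (i\le n)\rangle$ as in Fact A with $\Sigma^0_1$-complete word problem, let $S$ be its semigroup, and let $Q_{s,t}$ be the quasi-identity with premises $s_i=t_i$ and conclusion $s=t$. Then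
$$s=t\text{ in }S\iff Q_{s,t}\text{ holds in all semigroups}. \tag{1}$$
If elements $g_1,\dots,g_k$ of a semigroup $T$ satisfy the premises, then $x_j\mapsto g_j$ extends to a homomorphism $S\to T$, so an equality $s=t$ in $S$ is carried to $T$. If $s\ne t$ in $S$, then $Q_{s,t}$ fails in $S$ at the generators.

## Replacing $0$ by a variable, and the lost law $x;0=0$

The sensible first attempt is to simulate $0$. For $\to$ alone this works: replace $0$ by a new variable $z$ and every variable $x$ by $x\vee z$. In a Boolean algebra, the interval $[z,1]$ is closed under $\to$, since $a\to b\ge b$. It is itself a Boolean algebra with bottom $z$, in which the complement of $a$ is $\neg a\vee z$ and the implication is $(\neg a\vee z)\vee b=\neg a\vee b$, the old one. So an equation with $0$ is valid iff its translation is; for the converse, put $z=0$.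

With composition this breaks at the law $x;0=0$, because $z$ need not be absorbing. The translation is $(x\vee z);z=z$. Let $\top$ be $<$ on $\{1,2,3\}$, $x=\{(1,2)\}$ and $z=\{(2,3)\}$. Then $(x\vee z);z=\{(1,3)\}$, which is not even contained in $z$.

One can repair absorption by passing from $z$ to the two-sided ideal that it generates, and by working modulo that ideal. But then a second difficulty appears. To transfer an equation valid for relations, we would need the quotient to be an algebra of relations again, and the construction does not provide this. For $\top$ as above and $z=\{(1,3)\}$, we have $1;z=z;1=\emptyset$, so the ideal element is $z$ itself. What remains of $\top$ is $\{(1,2),(2,3)\}$, which is not transitive. (This particular quotient, with all products zero, can be represented otherwise, for instance over $\{(1,2),(3,4)\}$; but there is no general argument here.)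

The way out is to ask less of the quotient. We translate *quasi-identities of semigroups*, not arbitrary equations with $0$. For them the quotient only has to be a semigroup, and that can be checked in three lines. The variable $z$ then has a second job: it lets us write down, as a term, by how much a premise $s_i=t_i$ fails.

## The ideal generated by the failures of the premises

Words are read as $;$-terms with any bracketing. For a term $d$ put
$$\tau(d)=d\vee(1;d)\vee(d;1)\vee(1;d;1),$$
where $1$ stands for $v\to v$ for some variable $v$ of the term. For a quasi-identity $Q$ as above and a further variable $z$, define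
$$\delta:=z\vee\bigvee_{i\le n}\Big(\big((s_i\to t_i)\to z\big)\vee\big((t_i\to s_i)\to z\big)\Big),\qquad e_Q:\quad s\to\big(t\vee\tau(\delta)\big)=z\to z. \tag{2}$$
This is an equation in $\{\to,;\}$, computable from $Q$. It says $s\le t\vee\tau(\delta)$. In the ambient Boolean algebra
$$(s_i\to t_i)\to z=(s_i\wedge\neg t_i)\vee z, \tag{3}$$
so $\delta$ collects $z$ and all failures of the premises.

Why $\tau(\delta)$ and not $\delta$? Take $Q$ to be $x_1x_2=x_2\Rightarrow x_1x_1x_2=x_2$. Suppose $(p,q)$ lies in $x_1x_1x_2$ by way of $p\xrightarrow{x_1}r\xrightarrow{x_1}r'\xrightarrow{x_2}q$. Then $(r,q)\in x_1x_2$. If $(r,q)\notin x_2$, then $(r,q)\in\delta$ and $(p,q)\in 1;\delta$. If $(r,q)\in x_2$, then $(p,q)\in x_1x_2$, so $(p,q)\in x_2\vee\delta$. The part $1;\delta$ cannot be dropped. Let $\top$ be $<$ on $\{0,1,2,3\}$, $x_1=\{(0,1),(1,2)\}$, $x_2=\{(2,3)\}$, $z=\emptyset$. Then $x_1x_2=\{(1,3)\}$ and $\delta=\{(1,3),(2,3)\}$, while $x_1x_1x_2=\{(0,3)\}\not\subseteq x_2\cup\delta$. But $(0,3)\in1;\delta$. A premise used in the middle of a word produces an error with something on the left and something on the right, and $\tau$ allows for both.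

**Lemma 1.** If $Q$ holds in all semigroups, then $e_Q$ holds in every $A\in\mathcal V$. If $Q$ holds in all finite semigroups, then $e_Q$ holds in every finite $A\in\mathcal V$.

*Proof.* Fix values of the variables in $A$, denote terms and their values by the same letters, and let $\iota=\tau(\delta)$.

**Step 1: $\iota$ absorbs products, that is, $1;\iota\le\iota$ and $\iota;1\le\iota$.** By (V3), and since $1;1\le1$ and $;$ is monotone,
$$1;\iota=(1;\delta)\vee(1;1;\delta)\vee(1;\delta;1)\vee(1;1;\delta;1)\le(1;\delta)\vee(1;\delta;1)\le\iota.$$
Symmetrically $\iota;1=(\delta;1)\vee(1;\delta;1)\vee(\delta;1;1)\vee(1;\delta;1;1)\le(\delta;1)\vee(1;\delta;1)\le\iota$.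

**Step 2: we form a quotient semigroup in which $\iota$ is neglected.** Let $a\sim b$ iff $a\vee\iota=b\vee\iota$. This is an equivalence relation. If $a\sim b$ then $a\le b\vee\iota$, so
$$a;c\le(b\vee\iota);c=(b;c)\vee(\iota;c)\le(b;c)\vee(\iota;1)\le(b;c)\vee\iota.$$
By symmetry $b;c\le(a;c)\vee\iota$, hence $a;c\sim b;c$. On the other side, $c;a\le(c;b)\vee(c;\iota)\le(c;b)\vee(1;\iota)\le(c;b)\vee\iota$ and symmetrically, so $c;a\sim c;b$. Thus $\sim$ is a congruence for $;$, and by (V2) $(A/{\sim},;)$ is a semigroup. It is finite if $A$ is.

**Step 3: the premises hold in the quotient.** By (3), $s_i\le t_i\vee(s_i\wedge\neg t_i)\le t_i\vee\big((s_i\to t_i)\to z\big)\le t_i\vee\delta\le t_i\vee\iota$. Likewise $t_i\le s_i\vee\iota$. Hence $s_i\sim t_i$ for all $i$.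

**Step 4: we read off the conclusion.** In $A/{\sim}$, with $x_j$ sent to its class, every word takes the class of its value in $A$. The premises hold by Step 3, and $Q$ holds in $A/{\sim}$ by hypothesis, so $s\sim t$. Hence $s\le s\vee\iota=t\vee\iota$, that is, $s\to(t\vee\iota)=1=z\to z$. $\square$

Nothing was asked of $A/{\sim}$ except that it is a semigroup. That is why the same proof covers the finite case.

## Right translations on $S^1$, and the proof of Theorem 1

For a semigroup $S$, let $S^1$ be $S$ with a *new* identity $1$ adjoined, even if $S$ already has one. (The symbol $1$ as an element of $S^1$ will not be confused with the term $1$.)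

**Lemma 2.** If $Q$ fails in some semigroup $S$, then $e_Q$ fails in $\mathfrak S(X\times X)$ for $X=S^1$.

*Proof.* The aim is to make the premises true as equations of relations, with $z=\emptyset$, so that the error vanishes. Let $g_1,\dots,g_k\in S$ satisfy all $s_i=t_i$ but not $s=t$. For a word $w$ let $\bar w\in S$ be its value at $x_j\mapsto g_j$. Interpret $x_j$ as $\{(y,yg_j):y\in X\}$ and $z$ as $\emptyset$. Composing graphs of functions from left to right, we find that the value of $w$ is
$$\{(y,y\bar w):y\in X\}.$$
Since $\bar s_i=\bar t_i$, the values of $s_i$ and $t_i$ are equal. So $s_i\to t_i$ and $t_i\to s_i$ have value $\top$, and $\top\to\emptyset=\emptyset$. Hence $\delta=\emptyset$ and $\tau(\delta)=\emptyset$, and $e_Q$ says that the value of $s$ is contained in that of $t$. But $(1,\bar s)$ is in the value of $s$, while the only pair in the value of $t$ with first entry $1$ is $(1,\bar t)$, and $\bar t\ne\bar s$. So $e_Q$ fails. $\square$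

For the quasi-identity $x_1x_1=x_1x_1x_1\Rightarrow x_1=x_1x_1$ and the semigroup $\{g,o\}$ above, $X=\{1,g,o\}$ and $x_1=\{(1,g),(g,o),(o,o)\}$. Then $x_1x_1=x_1x_1x_1=\{(1,o),(g,o),(o,o)\}$, so $\delta=\emptyset$, and $(1,g)\in x_1\setminus x_1x_1$. The new identity is the point at which different elements of $S$ are told apart.

*Proof of Theorem 1.*

**Step 1: hardness, by reduction from the word problem of $S$.** If $s=t$ in $S$, then by (1) $Q_{s,t}$ holds in all semigroups, so by Lemma 1 $e_{Q_{s,t}}$ holds in every $\mathfrak S(\top)$. If $s\ne t$ in $S$, then $Q_{s,t}$ fails in $S$ at the generators, so by Lemma 2 $e_{Q_{s,t}}$ fails in $\mathfrak S(X\times X)$ with $X=S^1$. Hence $(s,t)\mapsto e_{Q_{s,t}}$ is a computable many-one reduction of the word problem of $S$ to the equational theory. By Fact A the theory is undecidable and $\Sigma^0_1$-hard.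

**Step 2: the theory is $\Sigma^0_1$, by translation into first-order logic.** Take binary predicates $T$ and $R_x$, one for each variable $x$, and put
$$\begin{aligned}\mathrm{tr}_x(p,q)&=R_x(p,q),\\ \mathrm{tr}_{s\to t}(p,q)&=T(p,q)\wedge\big(\mathrm{tr}_s(p,q)\to\mathrm{tr}_t(p,q)\big),\\ \mathrm{tr}_{s;t}(p,q)&=\exists r\,\big(\mathrm{tr}_s(p,r)\wedge\mathrm{tr}_t(r,q)\big).\end{aligned}$$
In a structure where $T$ is transitive and every $R_x\subseteq T$, induction on terms shows that $\mathrm{tr}_s$ defines the value of $s$ in $\mathfrak S(T)$ at the values $R_x$. So $s=t$ holds in all $\mathfrak S(\top)$ with $X\ne\emptyset$ iff the sentence "if $T$ is transitive and $R_x\subseteq T$ for each of the finitely many variables $x$ of $s,t$, then $\forall p,q\,(\mathrm{tr}_s(p,q)\leftrightarrow\mathrm{tr}_t(p,q))$" is logically valid. For $X=\emptyset$ the algebra has one element and satisfies every equation. By Fact C the set of valid equations is r.e. $\square$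

## Labelled paths with a synchronizing marker

The equations of Theorem 1 use $k+1$ variables. To save variables we code $k$ relations by two edge sets, $U$ and $M$, of one graph, so that the $j$-th relation is what we read along a code word. A careless code fails, because a walk may start in the middle of one path and continue into the next. For instance, take the code words $umuu$ and $uumu$, and lay two paths labelled $umuu$ end to end, from $a$ to $b$ and from $b$ to $c$. A walk that starts at the last interior vertex of the first path reads $u$ into $b$ and then $u,m,u$ along the second path. It spells $uumu$, although no path carries that label. So we begin each code word with a marker that occurs nowhere else.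

**Definition 2.** For $K\ge1$ and $1\le j\le K$ let $c_j$ be the word
$$c_j=u\,m\,m\,u^{j}\,m\,u^{K+1-j},\qquad\text{of length }L=K+5.$$
Given a set $Y$ and relations $\rho_1,\dots,\rho_K\subseteq Y\times Y$, build a labelled directed graph $G$ on a vertex set $V\supseteq Y$: for each $j$ and each $(y,y')\in\rho_j$ add a path of length $L$ from $y$ to $y'$, a **gadget**, with $L-1$ new private interior vertices, whose edge labels spell $c_j$. Let $U,M\subseteq V\times V$ be the sets of edges labelled $u$ and $m$, and $E=U\cup M$.

For $K=1$, $Y=\{a\}$, $\rho_1=\{(a,a)\}$ we get a six-cycle $a\to1\to2\to3\to4\to5\to a$ with labels $u,m,m,u,m,u$. A walk spelling $ummumu$ starts with a $u$-edge, so at $a$, $3$ or $5$. From $3$ it reaches $5$ after $u,m$ and needs another $m$, but the edge leaving $5$ is labelled $u$. From $5$ it reaches $a$ and needs $m$, but the edge leaving $a$ is labelled $u$. Only the walk from $a$ to $a$ remains, as intended.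

We list what the construction gives. Each interior vertex has exactly one in-edge and exactly one out-edge, and they are consecutive edges of its gadget. Since $L\ge2$, every edge has an interior endpoint. The pair of endpoints of an edge thus determines its gadget, and also its position in it, because the interior vertices of a path are distinct and $L\geq 6$. So each pair in $E$ comes from one edge only, and $U\cap M=\emptyset$. Finally, each $c_j$ begins and ends with $u$ (note $K+1-j\ge1$), so all edges leaving or entering a vertex of $Y$ are labelled $u$.

**Lemma 3.** Let $c_j(U,M)$ be the composition of $U$'s and $M$'s spelled by $c_j$. Then $c_j(U,M)=\rho_j$. Moreover $M;M;M=\emptyset$.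

*Proof.* The inclusion $\rho_j\subseteq c_j(U,M)$ holds because each $(y,y')\in\rho_j$ is joined by its gadget.

**Step 1: the marker locates us inside a gadget.** Suppose two consecutive edges of a walk are labelled $m$. Their common vertex is not in $Y$, since edges at $Y$ are labelled $u$. So it is interior, and the two edges are consecutive edges of one gadget. In each $c_{j'}$ the block $mm$ occurs exactly at positions 2–3: the third $m$ is isolated, because $j'\ge1$ and $K+1-j'\ge1$. So the two edges are the second and third edges of that gadget.

**Step 2: $M;M;M=\emptyset$.** In a walk with three edges labelled $m$, the middle one would by Step 1 be the third edge of its gadget (look at the first two) and also the second edge of its gadget (look at the last two). This is impossible.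

**Step 3: a walk that spells $c_j$ is a whole gadget.** By Step 1, its second and third edges are the second and third edges of the gadget of some $(y,y')\in\rho_{j'}$. The source of the second edge is interior, and its only in-edge is the first edge of the gadget, so the walk starts at $y$ and runs along that first edge. From there on, each interior vertex has a unique out-edge, so the walk, having length $L$, is the whole gadget. Hence its label is $c_{j'}=c_j$. The position $4+j$ of the last $m$ determines $j$, so $j'=j$. The walk goes from $y$ to $y'$ with $(y,y')\in\rho_j$. $\square$

## One variable: the covering relation of an order with dense time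

We now have two edge sets $U,M$ and a zero to supply, but only one variable $v$. Let $v$ be $M$. Lemma 3 supplies the zero, because $v;v;v=\emptyset$. The set $E$ has to come from $\top$ itself, which is at our disposal, and the natural term is $\top\setminus(\top;\top)$. For $<$ on $\{0,1,2\}$ this is $\{(0,1),(1,2)\}$, the covering pairs. For a full square it is empty, since $\top;\top=\top$. It will return the edges of $G$ if $G$ has no cycles and $\top$ is the transitive closure of $E$.

The graph obtained from the translations $y\mapsto yg_j$ may have cycles: a relation $yg_j=y$ gives one. So we add a time coordinate that must increase. With integer time this destroys the premises: if $\rho_j$ consists of all $((y,q),(yx_j,q'))$ with $q<q'$ in $\mathbb Z$, a word of length $\ell$ has only pairs with $q'-q\ge\ell$, and so $x_1x_1$ and $x_1$ differ as relations even if $x_1x_1=x_1$ in $S$. With *rational* time the length of a word leaves no trace, because $<$ composed with itself is $<$ on $\mathbb Q$.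

*Proof of Theorem 2.* Take the fixed presentation with its $k$ generators, and set $K:=k$ in the gadget construction (call this number of gadget types $k$ from now on, since $K$ is also the class in the theorem). Define terms in the single variable $v$, with $1=v\to v$:
$$\zeta=v;v;v,\quad \varepsilon=(1\to(1;1))\to\zeta,\quad \mu=v,\quad \upsilon=(\varepsilon\to v)\to\zeta,\quad \gamma_j=c_j(\upsilon,\mu)\ \ (1\le j\le k).$$
Let $e'_{s,t}$ be $e_{Q_{s,t}}$ with each $x_j$ replaced by $\gamma_j$ and $z$ replaced by $\zeta$. This is a one-variable equation, computable from $s,t$.

**Step 1: if $s=t$ in $S$, then $e'_{s,t}$ holds in all of $\mathcal V$.** By (1) and Lemma 1, $e_{Q_{s,t}}$ holds in $\mathcal V$, and $e'_{s,t}$ is a substitution instance of it. It does not matter here what $\zeta,\varepsilon,\upsilon$ mean in other algebras.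

**Step 2: the order $\top_0$.** Let $Y=S^1\times\mathbb Q$ and
$$\rho_j=\{((y,q),(yx_j,q')):y\in S^1,\ q<q'\}\qquad(1\le j\le k).$$
Take $G$ as in Definition 2 and let $\top_0=E^+$ be the transitive closure of $E$. As $S$ is countable, so are $Y$, the set of gadgets, and $V$. The relation $\top_0$ does not depend on $s,t$.

*$G$ has no closed walk of length $\ge1$.* From an interior vertex a walk can only follow its gadget to the end, which is in $Y$, so a closed walk would pass through $Y$. Between successive visits to $Y$ it runs through a whole gadget, and the $\mathbb Q$-coordinate strictly increases. So it could not return to its starting vertex in $Y$. Hence $\top_0$ is irreflexive, a strict partial order.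

**Step 3: $E=\top_0\setminus(\top_0;\top_0)$, so that a term can recover the edges.** The relation $\top_0$ consists of the pairs joined by a walk of length $\ge1$, and $\top_0;\top_0$ of those joined by a walk of length $\ge2$. So a pair in $\top_0\setminus(\top_0;\top_0)$ is joined by a walk of length exactly $1$, and lies in $E$. Conversely, let $(a,b)\in E$ and suppose some walk of length $\ge2$ goes from $a$ to $b$. If $b$ is interior, its only in-edge is $(a,b)$, so this is the last edge of the walk, and deleting it leaves a closed walk at $a$ of length $\ge1$. If $b\in Y$, then $a$ is interior, because every edge has an interior endpoint; its only out-edge is $(a,b)$, so this is the first edge of the walk, and deleting it leaves a closed walk at $b$ of length $\ge1$. Both contradict Step 2.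

**Step 4: the values of the terms at $v=M$ in $\mathfrak S(\top_0)$.** By Lemma 3, $\zeta=M;M;M=\emptyset$. Since $\top_0\to b=b$ for every $b\subseteq\top_0$, the term $1\to(1;1)$ has value $\top_0;\top_0$, and therefore $\varepsilon=\top_0\setminus(\top_0;\top_0)=E$ by Step 3. Next, $\upsilon=(E\to M)\to\emptyset=E\setminus M=U$, because $U\cap M=\emptyset$. Finally $\gamma_j=c_j(U,M)=\rho_j$ by Lemma 3.

**Step 5: the values of words, and the failure of $e'_{s,t}$ when $s\ne t$ in $S$.** A word $w$ evaluated at $\gamma_1,\dots,\gamma_k$ gives
$$\{((y,q),(yw,q')):y\in S^1,\ q<q'\}. \tag{4}$$
For a single letter this is the definition of $\rho_j$. If it holds for $w$, then the value of $wx_j$ consists of the pairs $((y,q),(ywx_j,q'))$ for which there is $q''$ with $q<q''<q'$, and by density of $\mathbb Q$ this means $q<q'$. Since $s_i=t_i$ in $S$, (4) shows that $s_i$ and $t_i$ have equal values. With $\zeta=\emptyset$ in the role of $z$, this gives $\delta=\emptyset$ and $\tau(\delta)=\emptyset$. So $e'_{s,t}$ asserts that the value of $s$ is contained in that of $t$. If $s\ne t$ in $S$, then $((1,0),(s,1))$ is in the value of $s$. It is not in the value of $t$, since $1\cdot t=t\ne s$ in $S$. So $e'_{s,t}$ fails in $\mathfrak S(\top_0)$.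

**Step 6: conclusion.** If $\mathfrak S(\top_0)\in K\subseteq\mathcal V$, then by Steps 1 and 5 $e'_{s,t}$ is valid in $K$ iff $s=t$ in $S$, which is undecidable. For the class of all representable implication semigroups this is a many-one reduction from a $\Sigma^0_1$-complete problem, and the one-variable theory is r.e. by Step 2 of the proof of Theorem 1. So it is $\Sigma^0_1$-complete. $\square$

## Two variables: full squares and finite bases

Over a full square, $\top\setminus(\top;\top)$ is empty, and on a finite base there is no dense time. So we spend a second variable: $z$ will be $\emptyset$, and $v$ will carry both $E$ and the information which edges are labelled $m$. The device is one extra point $d$ that no edge enters. A term can find $d$, and $d$ points at the targets of the $m$-edges.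

In the variables $v,z$ put $1=z\to z$, $a\wedge_zb:=(a\to(b\to z))\to z$, and
$$\sigma=(1;v)\to z,\qquad \mu=v\wedge_z(\sigma;v),\qquad \upsilon=(v\to\mu)\to z,\qquad \gamma_j=c_j(\upsilon,\mu)\ \ (j\le k).$$
When $z=\emptyset$ in some $\mathfrak S(\top)$, we have $b\to z=\top\setminus b$, so $a\wedge_zb=a\cap b$ and $(a\to b)\to z=a\setminus b$. Given a quasi-identity $Q$ in $x_1,\dots,x_k$, use gadgets with $K=k+1$ in Definition 2, and let $e''_Q$ be $e_Q$ with each $x_j$ replaced by $\gamma_j$ (and $z$ kept). It is a two-variable equation, computable from $Q$. Being a substitution instance of $e_Q$, it holds by Lemma 1 in all members of $\mathcal V$ if $Q$ holds in all semigroups, and in all finite members of $\mathcal V$ if $Q$ holds in all finite semigroups.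

**Lemma 4.** If $Q$ fails in a semigroup $S$ at elements $g_1,\dots,g_k$, then $e''_Q$ fails in $\mathfrak S(X\times X)$ for some $X$, where $X$ is finite if $S$ is finite, and countably infinite if $S$ is.

*Proof.*

**Step 1: the base and the values.** Let $Y=S^1$, $\rho_j=\{(y,yg_j):y\in Y\}$ for $j\le k$, and $\rho_{k+1}=\{(y,y):y\in Y\}$. Form $G$, let $P\subseteq V$ be the set of targets of $M$-edges, and let $X=V\cup\{d\}$ with $d$ new. Each $y\in Y$ starts $k+1$ gadgets, so $X$ is finite if $S$ is, and countably infinite if $S$ is. Put $\top=X\times X$, $z=\emptyset$ and $v=E\cup(\{d\}\times P)$.

**Step 2: $\sigma$ finds $d$, and $\sigma;v$ finds $P$.** Every vertex of $V$ has an in-edge: interior vertices have one in their gadget, and each $y\in Y$ is the end of the gadget of $(y,y)\in\rho_{k+1}$. No pair of $v$ has second entry $d$. So $1;v=X\times V$, and $\sigma=X\times\{d\}$. Hence $\sigma;v$ consists of all $(x,p)$ with $(d,p)\in v$, that is, $\sigma;v=X\times P$.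

**Step 3: $\mu$ and $\upsilon$ separate the labels.** All vertices of $P$ are interior, since edges entering $Y$ are labelled $u$. Each has a unique in-edge in $G$, which is labelled $m$. So no $U$-edge has its target in $P$, while every $M$-edge does. Therefore $\mu=v\cap(X\times P)=M\cup(\{d\}\times P)$ and $\upsilon=v\setminus\mu=U$.

**Step 4: the point $d$ does no harm, so $\gamma_j=\rho_j$ for $j\le k$.** A walk spelling $c_j$ in $(\upsilon,\mu)$ begins with a pair of $\upsilon=U$, so it starts in $V$. No pair of $v$ enters $d$, so it stays in $V$ and uses only edges of $G$: pairs of $U$, and pairs of $\mu\cap(V\times V)=M$. Thus $\gamma_j=c_j(U,M)$, which is $\rho_j$ by Lemma 3.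

**Step 5: the computation of Lemma 2.** With $\bar w$ the value of $w$ at $x_j\mapsto g_j$, a word $w$ has value $\{(y,y\bar w):y\in Y\}$. As $\bar s_i=\bar t_i$, the values of $s_i$ and $t_i$ agree, so $\delta=\tau(\delta)=\emptyset$. The pair $(1,\bar s)$ lies in the value of $s$ and not in that of $t$, because $\bar t\ne\bar s$. So $e''_Q$ fails. $\square$

The identity gadgets $\rho_{k+1}$ are used only in Step 2: without them, the adjoined identity $1\in S^1$ would have no in-edge, since no product $yg_j$ equals it, and $\sigma$ could not tell it from $d$.

*Proof of Theorem 3.* (a) Let $S$ be the semigroup of the fixed presentation. It is countable. It is infinite, for if it were finite, its multiplication table and the elements named by the generators would decide its word problem. If $s=t$ in $S$, then $Q_{s,t}$ holds in all semigroups by (1), and $e''_{Q_{s,t}}$ holds in $\mathcal V$, hence in $K$. If $s\ne t$ in $S$, then $Q_{s,t}$ fails in $S$ at the generators. By Lemma 4, $e''_{Q_{s,t}}$ fails in $\mathfrak S(X\times X)$ for a countably infinite $X$, and this algebra is isomorphic to $\mathfrak S(\omega\times\omega)\in K$. So $e''_{Q_{s,t}}$ is valid in $K$ iff $s=t$ in $S$, and this is undecidable.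

(b) If $Q$ holds in all finite semigroups, then $e''_Q$ holds in all finite members of $\mathcal V$, hence in $K$. If $Q$ fails in a finite semigroup, then by Lemma 4 $e''_Q$ fails in some $\mathfrak S(X\times X)$ with $X$ finite and nonempty, which is isomorphic to some $\mathfrak S(n\times n)\in K$. So $e''_Q$ is valid in $K$ iff $Q$ holds in all finite semigroups, which is undecidable by Fact B.

For the last sentence of (b), let $K$ be the class of all $\mathfrak S(\top)$ with $\top$ a transitive relation on a finite set. It consists of finite algebras of $\mathcal V$ and contains all $\mathfrak S(n\times n)$, so its two-variable theory is undecidable. The two-variable equations that are *not* valid in $K$ are recursively enumerable: search through the finite transitive relations and all values of the variables for a counterexample. If the valid ones were recursively enumerable as well, validity would be decidable, a contradiction. $\square$
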